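# Puiseux Monoids with Finitely Many Betti Elements Satisfy the ACCP

## 1. Sums of the fractions $1/p$

Write $\mathbb N_0=\{0,1,2,\dots\}$. For a set $A$ of positive rationals, $\langle A\rangle$ denotes the set of all finite sums of elements of $A$, repetitions allowed, including the empty sum $0$. For a positive rational $q$, write $n(q)$ and $d(q)$ for its numerator and denominator in lowest terms.

**Definition 1.** A *Puiseux monoid* is an additive submonoid $M$ of $\mathbb Q$ consisting of nonnegative rationals. Its only invertible element is $0$.

**Definition 2.** $M$ satisfies the *ascending chain condition on principal ideals* (ACCP) if every ascending chain $b_1+M\subseteq b_2+M\subseteq\cdots$ of principal ideals eventually stabilizes.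

Let us put this in terms of elements. The inclusion $b+M\subseteq b'+M$ means exactly that $b=b'+y$ for some $y\in M$; in particular $b\ge b'$. So $b+M=b'+M$ forces $b=b'$. A chain is therefore a sequence with $b_i=b_{i+1}+y_i$, $y_i\in M$, and it stabilizes exactly when the sequence $b_i$ is eventually constant. The ACCP asks whether one can go on forever subtracting nonzero elements of $M$ while staying in $M$.

If $M$ is finitely generated, the answer is immediate: with $D'$ a common denominator of the generators, $M\subseteq\frac1{D'}\mathbb N_0$, and a nonincreasing sequence in $\frac1{D'}\mathbb N_0$ is eventually constant. The first interesting case has infinitely many generators with small values: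
$$P=\Big\langle \tfrac1p : p \text{ prime}\Big\rangle .$$
Here the elements are not confined to a discrete set, since $P$ contains arbitrarily small positive elements. Still, the ACCP holds.

**Proposition 3.** $P$ satisfies the ACCP.

**Step 1: residues.** The purpose is to find data attached to $x\in P$ that do not depend on how $x$ is written. Suppose $x=\sum_p c_p\frac1p=\sum_p c'_p\frac1p$ with coefficients in $\mathbb N_0$, almost all zero. Fix a prime $p$. Then $(c_p-c'_p)/p$ is an integer combination of finitely many fractions $1/q$ with $q\ne p$, so its denominator is coprime to $p$. Its denominator also divides $p$. Hence it is an integer, and $c_p\equiv c'_p \pmod p$. Let $r_p(x)\in\{0,\dots,p-1\}$ be the common residue. It is nonzero for only finitely many $p$. Put $g(x)=x-\sum_p r_p(x)\frac1p$. Writing $c_p=r_p(x)+pq_p$ with $q_p\in\mathbb N_0$, we get $g(x)=\sum_p q_p\in\mathbb N_0$.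

**Step 2: carries.** The purpose is to see how the data behave under addition. Let $x=x'+y$ with $x',y\in P$. Adding an expression of $x'$ to one of $y$ gives an expression of $x$, so $r_p(x')+r_p(y)\equiv r_p(x)\pmod p$. The number $r_p(x')+r_p(y)-r_p(x)$ is a multiple of $p$ lying between $-(p-1)$ and $2p-2$, so it is $\varepsilon_pp$ with $\varepsilon_p\in\{0,1\}$. Substituting in the definition of $g$,
$$g(x)=g(x')+g(y)+\sum_p\varepsilon_p. \tag{1}$$

**Step 3: descent.** The purpose is to stop the chain. Let $b_i=b_{i+1}+y_i$. By (1), $g(b_i)$ is a nonincreasing sequence in $\mathbb N_0$, hence constant for $i\ge N$. For those $i$, (1) forces $g(y_i)=0$ and no carries, so $r_p(b_i)=r_p(b_{i+1})+r_p(y_i)\ge r_p(b_{i+1})$ for all $p$. Then $\sum_pr_p(b_i)$ is a nonincreasing sequence in $\mathbb N_0$, hence eventually constant, and from then on each $r_p(b_i)$ is constant. Since $b_i=g(b_i)+\sum_pr_p(b_i)\frac1p$, the sequence $b_i$ is eventually constant. $\blacksquare$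

The argument rests on the denominators being pairwise coprime. When they share factors, Step 1 fails: in $\langle\frac14,\frac16\rangle$ we have $\frac12=2\cdot\frac14=3\cdot\frac16$, so the coefficient of $\frac14$ is $2$ in one expression and $0$ in another, and $2\not\equiv0\pmod 4$. What survives in general, and which hypothesis on $M$ controls the shared factors? The hypothesis we shall study is about the ways in which elements factor.

## 2. Atoms, factorizations, Betti graphs

**Definition 4.** A nonzero $a\in M$ is an *atom* if it cannot be written as $a=x+y$ with $x,y\in M$ both nonzero. $M$ is *atomic* if every nonzero element is a sum of finitely many atoms, repetitions allowed. A *factorization* of a nonzero $b$ is a finite multiset of atoms whose sum is $b$; its *length* is its number of atoms, counted with repetition.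

If $M=\langle A\rangle$, every atom of $M$ lies in $A$: write the atom as a sum of elements of $A$; there can be only one summand. Conversely, here is the test that we use in every example.

**Lemma 5.** Let $A\subset\mathbb Q_{>0}$, and suppose that for each $a\in A$ there is a prime dividing $d(a)$ but dividing $d(a')$ for no other $a'\in A$. Then $\langle A\rangle$ is atomic, and its set of atoms is exactly $A$.

*Proof.* Let $a\in A$ and let $p$ be its prime. A sum of elements of $A\setminus\{a\}$ has denominator prime to $p$, so it is not $a$. Hence every expression of $a$ as a sum of elements of $A$ uses $a$. If $a=x+y$ with $x,y$ nonzero, expand $x$ and $y$ as sums of elements of $A$. The resulting expression of $a$ has at least two summands, all positive, one of which is $a$; its sum exceeds $a$, a contradiction. So $a$ is an atom. All atoms lie in $A$, and $A$ generates. $\blacksquare$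

In particular $P$ is atomic with atoms $\frac1p$.

**Definition 6.** Let $M$ be atomic and $b\in M$ nonzero. The *Betti graph* $\nabla_b$ has the factorizations of $b$ as vertices, with an edge between two factorizations whenever they have at least one atom in common. A nonzero $b$ is a *Betti element* if $\nabla_b$ is disconnected. The set of Betti elements is $\mathrm{Betti}(M)$.

A graph with one vertex is connected, so a Betti element has at least two factorizations.

**Example 7.** Let $M=\langle 2,3\rangle$. The factorizations of $6$ are $2+2+2$ and $3+3$, with no atom in common, so $6$ is a Betti element. It is the only one. Write $(s,t)$ for $s$ twos and $t$ threes. Any two factorizations of $x$ are joined by a sequence of factorizations of $x$ whose consecutive members are $(s,t)$ and $(s-3,t+2)$, in one order or the other. These two share the atom $2$ unless $s=3$, and share the atom $3$ unless $t=0$. So consecutive members are adjacent except when $(s,t)=(3,0)$, that is, $x=6$.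

**Example 8.** $\mathrm{Betti}(P)=\{1\}$. Let $x\in P$ be nonzero. If $r_p(x)>0$ for some $p$, every factorization of $x$ contains $\frac1p$, so $\nabla_x$ is complete, hence connected. Otherwise $x=g(x)$ is a positive integer, and in every factorization the number of copies of $\frac1p$ is $pq_p$ with $\sum_pq_p=x$. If $x=1$, the factorizations are exactly "$p$ copies of $\frac1p$", one for each prime; they are pairwise disjoint, so $1$ is a Betti element. If $x\ge2$, let $z,z'$ be factorizations containing $\frac1p$ and $\frac1q$ respectively. Take $p$ copies of $\frac1p$, $q$ copies of $\frac1q$ and $2(x-2)$ copies of $\frac12$. This is a factorization of $x$ that is equal or adjacent to $z$ and to $z'$. So $\nabla_x$ is connected.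

So $P$ has one Betti element, infinitely many atoms, and the ACCP. The following question has its source in Scott T. Chapman, Joshua Jang, Jason Mao, and Skyler Mao, "Betti graphs and atomization of Puiseux monoids", arXiv:2312.00240 (2023): *does every atomic Puiseux monoid with finitely many Betti elements satisfy the ACCP?* The answer is yes.

## 3. Unbounded lengths, and a chain made of powers of $\frac12$

A natural first attempt is to bound lengths of factorizations. Suppose $M$ is atomic and a chain $b_i=b_{i+1}+y_i$ does not stabilize, so that $y_i\ne0$ for infinitely many $i$. Then $b_1=b_n+y_1+\cdots+y_{n-1}$, and factoring each nonzero term gives a factorization of $b_1$ whose length is at least the number of $i<n$ with $y_i\neq0$. So $b_1$ has factorizations of unbounded length. If finitely many Betti elements forced every element to have bounded lengths, we would be done.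

It does not. In $P$ the element $1$ has a factorization of length $p$ for every prime $p$, yet $\mathrm{Betti}(P)=\{1\}$. Proposition 18 below shows that this is no accident: when $\mathrm{Betti}(M)$ is finite and there are infinitely many atoms, some element always has unbounded lengths. So lengths alone cannot prove the theorem.

Instead, look at a monoid where the ACCP fails.

**Example 9.** Let $p_1,p_2,\dots$ be distinct odd primes, $a_n=\dfrac1{2^np_n}$ for $n\ge1$, and $M=\langle a_n:n\ge1\rangle$. By Lemma 5 (with the prime $p_n$), $M$ is atomic with atoms $a_n$. We have $\frac1{2^n}=p_na_n\in M$. Since $\frac1{2^n}=\frac1{2^{n+1}}+\frac1{2^{n+1}}$,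
$$\tfrac1{2^n}+M\subsetneq\tfrac1{2^{n+1}}+M\qquad(n\ge1),$$
the inclusion being strict because $\frac1{2^{n+1}}$ is smaller than every element of the left side. So the ACCP fails.

The theorem predicts infinitely many Betti elements. In fact each $\frac1{2^n}$ is one. If a factorization of $\frac1{2^n}$ uses $c$ copies of $a_n$, then $(p_n-c)a_n$ is an integer combination of the other atoms, so its denominator is prime to $p_n$, which forces $p_n\mid c$. If $c>0$, then $c\ge p_n$, and since $p_na_n$ is already $\frac1{2^n}$, the factorization is $p_n$ copies of $a_n$. So this factorization shares no atom with any other, and there is another: $2p_{n+1}$ copies of $a_{n+1}$. Hence $\nabla_{1/2^n}$ is disconnected.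

Two things are visible here. First, the Betti element $\frac1{2^n}$ is the *smallest multiple of the atom $a_n$ that can be written in a second way*. Second, these multiples become small because $d(a_n)$ and $d(a_{n+1})$ share a large factor, namely $2^n$. This suggests the plan: turn finiteness of $\mathrm{Betti}(M)$ into a bound on the common factors of denominators, and then adapt the argument of Section 1 to bounded common factors.

## 4. The element $\beta(a)$ and the three theorems

**Scaling.** If $c$ is a positive rational, then $x\mapsto cx$ is an isomorphism $M\to cM$. It preserves atoms, factorizations and the ACCP, and it multiplies Betti elements by $c$. We use it to clear denominators.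

**Definition 10.** Let $M$ be atomic with at least two atoms, and let $a$ be an atom. If $a'\ne a$ is another atom, then $ma=m'a'$ for some positive integers $m,m'$, because $a/a'$ is rational; so the multiple $ma$ has at least two factorizations. Let $n_a\ge1$ be minimal such that $n_aa$ has at least two factorizations, and put $\beta(a)=n_aa$.

In $\langle2,3\rangle$: $n_2=3$, $n_3=2$, and $\beta(2)=\beta(3)=6$. In $P$: a multiple $k\cdot\frac1p$ with $k<p$ has $r_p=k$ and $g=0$, so only one factorization, while $p\cdot\frac1p=1$ has many; so $\beta(\frac1p)=1$ for every $p$.

**Theorem A.** Every atomic Puiseux monoid with $|\mathrm{Betti}(M)|<\infty$ satisfies the ACCP.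

**Theorem B.** If $A\subset\mathbb Q_{>0}$ and $\sup_{a\ne a'\in A}\gcd(d(a),d(a'))<\infty$, then $\langle A\rangle$ satisfies the ACCP.

**Theorem C.** Let $M$ be an atomic Puiseux monoid with set of atoms $A$, $|A|\ge2$. The following are equivalent:

- (C1) $\mathrm{Betti}(M)$ is finite;
- (C2) $\{\beta(a):a\in A\}$ is finite;
- (C3) $\sup_{a\in A}n(a)<\infty$ and $\sup_{a\ne a'\in A}\gcd(d(a),d(a'))<\infty$.

If $|A|\le1$, then $M=\{0\}$ or $M\cong\mathbb N_0$; there are no Betti elements, and the ACCP is clear. In Theorem B, the hypothesis on the supremum is empty when $|A|\le 1$. Theorem A will follow from (C1)$\Rightarrow$(C2)$\Rightarrow$(C3) and Theorem B, since an atomic $M$ equals $\langle A\rangle$ for its set $A$ of atoms.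

## 5. From Betti elements to numerators and denominators

Throughout this section $M$ is atomic with set of atoms $A$, $|A|\ge2$.

**Step 1: (C1)$\Rightarrow$(C2).** The purpose is to show that each $\beta(a)$ is a Betti element, as we saw in Example 9. An atom has only one factorization, so $n_a\ge2$. Let $z_0$ be the factorization of $n_aa$ consisting of $n_a$ copies of $a$. Suppose some factorization $z\ne z_0$ of $n_aa$ contains $a$. Remove one copy of $a$ from $z$. What remains is a factorization of $(n_a-1)a\ne0$, and it is not "$n_a-1$ copies of $a$", since otherwise $z=z_0$. So $(n_a-1)a$ has at least two factorizations, contradicting the minimality of $n_a$. Hence no other factorization contains $a$, the only atom of $z_0$, and $z_0$ is an isolated vertex of $\nabla_{n_aa}$. This graph has at least two vertices, so it is disconnected. Thus $\beta(a)\in\mathrm{Betti}(M)$ for every $a\in A$, and (C1) implies (C2).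

**Step 2: (C2)$\Rightarrow$(C3), setting up.** The purpose is to make all $\beta$ values integers. Assume (C2). Choose a positive integer $c$ such that every element of the finite set $\{c\beta(a):a\in A\}$ is an integer, and put $M'=cM$. Its atoms are the $a'=ca$, with $n_{a'}=n_a$, and the values $\beta(a')=c\beta(a)$, now computed in $M'$, are positive integers. Let $B$ be the largest of them.

**Step 3: numerators.** The purpose is to bound $n(a')$. Since $a'=\beta(a')/n_{a'}$ is a quotient of positive integers, $n(a')$ divides $\beta(a')$. In particular $n(a')\le\beta(a')\le B$.

**Step 4: the least common multiple of two atoms.** The purpose is to express how soon multiples of two atoms meet. Let $a'\ne e'$ be atoms of $M'$. We claim that $a'\mathbb Z\cap e'\mathbb Z$ is generated by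
$$L=\frac{\operatorname{lcm}(n(a'),n(e'))}{\gcd(d(a'),d(e'))}. \tag{2}$$
Let $v_p$ be the $p$-adic valuation. A nonzero rational $q$ lies in $a'\mathbb Z$ exactly when $v_p(q)\ge v_p(a')$ for all primes $p$, and likewise for $e'$. So the intersection is generated by the positive rational whose valuation at each $p$ is $\max(v_p(a'),v_p(e'))$. It remains to check that $v_p(L)$ is this maximum.

- If $p$ divides $n(a')$ or $n(e')$, then $p$ does not divide the corresponding denominator, so the denominator of (2) contributes nothing and $v_p(L)=\max(v_p(n(a')),v_p(n(e')))$. This number is positive. On the other side, one of $v_p(a'),v_p(e')$ is positive; positive ones agree with the valuation of the numerator, and a nonpositive one belongs to a numerator with valuation $0$. So the maximum is the same number.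
- If $p$ divides neither numerator, then $v_p(a')=-v_p(d(a'))$ and $v_p(e')=-v_p(d(e'))$, and both sides equal $-\min(v_p(d(a')),v_p(d(e')))$.

For example, for $\frac14$ and $\frac16$ we get $L=\frac1{\gcd(4,6)}=\frac12$.

**Step 5: denominators.** The purpose is to see that a large gcd in (2) would make $L$ too small. Write $L=ma'=m'e'$ with $m,m'\ge1$. Then $L$ has two different factorizations in $M'$: $m$ copies of $a'$, and $m'$ copies of $e'$. By minimality of $n_{a'}$ and $n_{e'}$, we have $m\ge n_{a'}$ and $m'\ge n_{e'}$. So $L\ge\max(\beta(a'),\beta(e'))$. Using Step 3 for the numerators,
$$\gcd(d(a'),d(e'))=\frac{\operatorname{lcm}(n(a'),n(e'))}{L}\le\frac{\beta(a')\beta(e')}{\max(\beta(a'),\beta(e'))}=\min(\beta(a'),\beta(e'))\le B.$$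

**Step 6: return to $M$.** The purpose is to undo the scaling. Since $a=a'/c=\dfrac{n(a')}{c\,d(a')}$ with $c$ a positive integer, $n(a)\mid n(a')$ and $d(a)\mid c\,d(a')$. So $n(a)\le B$. For distinct atoms $a,e$ of $M$, with $a'=ca$ and $e'=ce$, the number $\gcd(d(a),d(e))$ divides $\gcd(c\,d(a'),c\,d(e'))=c\gcd(d(a'),d(e'))$, so it is at most $cB$. This is (C3).

## 6. Clearing bounded common factors

The argument of Section 1 needs coprime denominators. A bound on the gcds lets us reach coprimality by one scaling, at the cost of finitely many exceptional generators.

**Lemma 11.** Let $A\subset\mathbb Q_{>0}$ and $C\ge1$ with $\gcd(d(a),d(a'))\le C$ for all $a\ne a'$ in $A$. Then there is a positive integer $D$ such that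
$$DA=F\sqcup\{a_j:j\in J\},\qquad F\text{ finite},\qquad a_j=\frac{u_j}{v_j}\ \text{in lowest terms}, \tag{3}$$
where the $a_j$ are distinct, the $v_j$ are pairwise coprime, and each $v_j$ is coprime to $d(f)$ for all $f\in F$. (The value $v_j=1$ is allowed.) If the numerators of $A$ are bounded, so are those of $DA$.

**Step 1: the exceptional set.** The purpose is to isolate the generators divisible by too high a power of a small prime. For each prime $p\le C$ let $p^{e_p}$ be the largest power of $p$ that is $\le C$. Since $p^{e_p+1}>C$, it cannot divide both $d(a)$ and $d(a')$ for $a\neq a'$; so it divides $d(a)$ for at most one $a\in A$. There are finitely many primes $p\le C$, so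
$$F_0=\{a\in A:\ p^{e_p+1}\mid d(a)\text{ for some prime }p\le C\}$$
is finite.

**Step 2: scaling.** The purpose is to remove the small primes from all other denominators. Put $D=\prod_{p\le C}p^{e_p}$. If $a\in A\setminus F_0$ and $p\le C$, then $v_p(a)\ge-e_p$, so $v_p(Da)\ge0$ and $p\nmid d(Da)$. A prime $p>C$ divides $d(a)$ for at most one $a\in A$, hence divides $d(Da)$ for at most one $a$, because $d(Da)\mid d(a)$.

Now let $a\in A\setminus F_0$ and $e\in A$ with $e\ne a$. A prime dividing $d(Da)$ is $>C$ and so does not divide $d(De)$. Hence $\gcd(d(Da),d(De))=1$. Take $F=DF_0$ and let the $a_j$ be the elements $Da$, $a\in A\setminus F_0$. This is (3). Finally, $n(Da)$ divides $D\,n(a)$, so bounded numerators stay bounded. $\blacksquare$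

**Example 12.** Let $A=\{\frac18\}\cup\{\frac1{2p}:p\text{ an odd prime}\}$. All gcds of distinct denominators equal $2$, so $C=2$, $e_2=1$, $D=2$, and $F_0=\{\frac18\}$ because $4\mid 8$ but $4\nmid 2p$. Then $2A=\{\frac14\}\sqcup\{\frac1p:p\text{ odd prime}\}$, with $F=\{\frac14\}$.

## 7. Residues and carries with exceptional generators

In this section, replace $A$ by $DA$ and assume (3) for $A$ itself:
$$A=F\sqcup\{a_j:j\in J\},\qquad a_j=u_j/v_j,$$
with the properties in Lemma 11. Put
$$M=\langle A\rangle,\qquad G=\langle F\cup\{u_j:j\in J\}\rangle .$$
Since $u_j=v_ja_j$, we have $G\subseteq M$. Let $D'$ be a common denominator of the finite set $F$ (with $D'=1$ if $F=\emptyset$). As the $u_j$ are integers,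
$$G\subseteq\tfrac1{D'}\mathbb N_0. \tag{4}$$
In Section 1 the role of $G$ was played by $\mathbb N_0$.

**Lemma 13 (residues).** Let $x\in M$ and let $x=\sum_{f\in F}c_ff+\sum_jc_ja_j$ be an expression with coefficients in $\mathbb N_0$, almost all zero. For each $j$, the class of $c_j$ modulo $v_j$ depends only on $x$.

*Proof.* Given a second expression with coefficients $c'$, the rational $(c_j-c'_j)u_j/v_j$ is an integer combination of finitely many elements of $A\setminus\{a_j\}$. All their denominators are coprime to $v_j$, so the denominator of this rational is coprime to $v_j$. It also divides $v_j$. So the rational is an integer, that is, $v_j\mid(c_j-c'_j)u_j$, and $\gcd(u_j,v_j)=1$ gives $v_j\mid c_j-c'_j$. $\blacksquare$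

Let $r_j(x)\in\{0,\dots,v_j-1\}$ be this residue. Since any one expression has finitely many nonzero coefficients, $r_j(x)\ne0$ for only finitely many $j$. Set
$$g(x)=x-\sum_jr_j(x)a_j. \tag{5}$$
Write $c_j=r_j(x)+v_jq_j$; here $q_j\in\mathbb N_0$, because $c_j\ge0$ and $r_j(x)$ is its remainder. Then
$$g(x)=\sum_{f\in F}c_ff+\sum_jq_ju_j\in G. \tag{6}$$
The coefficients $c_f$ carry no invariant of their own; all that we know about this part is that it lands in the discrete set (4). That is enough.

**Lemma 14 (carries).** Let $x=x'+y$ with $x',y\in M$. Then for each $j$ there is $\varepsilon_j\in\{0,1\}$, almost all $0$, with $r_j(x')+r_j(y)=r_j(x)+\varepsilon_jv_j$, and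
$$g(x)=g(x')+g(y)+\sum_j\varepsilon_ju_j. \tag{7}$$

*Proof.* Adding expressions of $x'$ and $y$ gives an expression of $x$, so $r_j(x')+r_j(y)\equiv r_j(x)\pmod{v_j}$. The difference $r_j(x')+r_j(y)-r_j(x)$ is a multiple of $v_j$ between $-(v_j-1)$ and $2v_j-2$, so it is $0$ or $v_j$. It is $0$ whenever all three residues vanish, which is the case for almost all $j$. By (5),
$$g(x)=x'+y-\sum_jr_j(x)a_j=g(x')+g(y)+\sum_j\big(r_j(x')+r_j(y)-r_j(x)\big)a_j,$$
and the last sum is $\sum_j\varepsilon_jv_ja_j=\sum_j\varepsilon_ju_j$. $\blacksquare$

## 8. Stopping the chain: Theorems B and A

**Proof of Theorem B.** By hypothesis there is $C\ge1$ bounding the gcds. By Lemma 11 and scaling, which preserves the ACCP, we may assume (3) for $A$ and use Section 7. Let $b_1+M\subseteq b_2+M\subseteq\cdots$, so $b_i=b_{i+1}+y_i$ with $y_i\in M$.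

**Step 1: the discrete part becomes constant.** The purpose is to freeze $g$. By (7) with $x=b_i$, $x'=b_{i+1}$, $y=y_i$, the sequence $g(b_i)$ is nonincreasing. By (4) it lies in $\frac1{D'}\mathbb N_0$. So there is $N$ with $g(b_i)$ constant for $i\ge N$.

**Step 2: no more carries.** The purpose is to make the residues monotone. For $i\ge N$, (7) says that $g(y_i)+\sum_j\varepsilon_ju_j=0$. All terms are nonnegative and $u_j>0$, so $g(y_i)=0$ and every $\varepsilon_j=0$. Hence $r_j(b_i)=r_j(b_{i+1})+r_j(y_i)$, and $r_j(b_{i+1})\le r_j(b_i)$ for all $j$.

**Step 3: the residues become constant.** The purpose is to finish. For $i\ge N$, $\sum_jr_j(b_i)$ is a nonincreasing sequence of nonnegative integers, so it is eventually constant. From then on each $r_j(b_i)$ is constant in $i$, since no term can grow and the sum does not drop. As $b_i=g(b_i)+\sum_jr_j(b_i)a_j$, the sequence $b_i$ is eventually constant, and the chain stabilizes. $\blacksquare$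

**Proof of Theorem A.** Let $A$ be the set of atoms of $M$. If $|A|\le1$, the claim is trivial. If $|A|\ge2$ and $\mathrm{Betti}(M)$ is finite, Section 5 gives (C3); in particular the gcds of denominators of distinct atoms are bounded. Since $M$ is atomic, $M=\langle A\rangle$, and Theorem B gives the ACCP. $\blacksquare$

## 9. From bounded arithmetic back to finitely many Betti elements

It remains to prove (C3)$\Rightarrow$(C1). The pattern is Example 8: residues make the Betti graph complete, and large elements of $G$ leave room to join any two factorizations.

**Step 1: normal form.** The purpose is to make $G$ finitely generated. Let $A$ be the set of atoms of $M$, and assume (C3). Scaling by $D$ multiplies $\mathrm{Betti}(M)$ by $D$, so it does not affect finiteness; by Lemma 11 we may assume (3) for $A$, with bounded numerators. The $u_j$ are then positive integers taking finitely many values. So $E=F\cup\{u_j:j\in J\}$ is finite, it is nonempty since $A\neq\emptyset$, and $G=\langle E\rangle$ is finitely generated.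

**Step 2: Betti elements lie in $G$.** The purpose is to discard elements with a nonzero residue. Let $x\in\mathrm{Betti}(M)$. If $r_j(x)>0$ for some $j$, then by Lemma 13 the coefficient of $a_j$ in every factorization of $x$ is congruent to $r_j(x)\not\equiv0$ modulo $v_j$, hence nonzero. So all factorizations share the atom $a_j$, and $\nabla_x$ is complete, hence connected, a contradiction. So all $r_j(x)=0$, and $x=g(x)\in G$ by (6).

**Step 3: large elements are available.** The purpose is to find a threshold above which membership in $G$ is automatic. The group generated by $G$ is a nonzero finitely generated subgroup of $\mathbb Q$, so it is $h\mathbb Z$ for some $h\in\mathbb Q_{>0}$. Then $\frac1hG$ is the submonoid of $\mathbb N_0$ generated by the finitely many positive integers $e/h$, $e\in E$, and these have gcd $1$ because they generate the group $\mathbb Z$. So $\frac1hG$ is a numerical semigroup, and by the standard fact that a numerical semigroup has finite complement in $\mathbb N_0$, there is $N\ge0$ such that every element of $h\mathbb Z$ that is $\ge N$ lies in $G$.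

**Step 4: $\nabla_x$ is connected for large $x\in G$.** The purpose is to bound the Betti elements. Suppose $x\in G$ and $x\ge N+2\max E$. Let $z,z'$ be factorizations of $x$, and choose atoms $\alpha$ in $z$ and $\alpha'$ in $z'$. Put $\epsilon(\alpha)=\alpha$ if $\alpha\in F$, and $\epsilon(\alpha)=u_j=v_ja_j$ if $\alpha=a_j$; define $\epsilon(\alpha')$ likewise. Both lie in $E$, and they are positive integer multiples of $\alpha$ and $\alpha'$ respectively. Let
$$w=x-\epsilon(\alpha)-\epsilon(\alpha').$$
Then $w\in h\mathbb Z$, because $x$ and the elements of $E$ lie in $h\mathbb Z$, and $w\ge N$. So $w\in G\subseteq M$. Concatenate copies of $\alpha$ summing to $\epsilon(\alpha)$, copies of $\alpha'$ summing to $\epsilon(\alpha')$, and a factorization of $w$ (nothing if $w=0$). This is a factorization of $x$ containing both $\alpha$ and $\alpha'$, so it is equal or adjacent to $z$ and to $z'$. As $z,z'$ were arbitrary, $\nabla_x$ is connected.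

**Step 5: conclusion.** The purpose is to count. By Steps 2 and 4, $\mathrm{Betti}(M)\subseteq\{x\in G:x<N+2\max E\}$, and this set is finite by (4). So (C3) implies (C1). Together with Section 5, this proves Theorem C. $\blacksquare$

For $P$: $F=\emptyset$, $E=\{1\}$, $G=\mathbb N_0$, $h=1$, $N=0$, and the bound says that Betti elements are integers less than $2$, in agreement with Example 8.

## 10. Sharpness

**The gcd bound.** The bound on the gcds in Theorem B and in (C3) cannot be dropped, even with all numerators equal to $1$. In Example 9 the atoms are $\frac1{2^np_n}$, and the gcd of $d(a_n)$ and $d(a_m)$ is $2^{\min(m,n)}$ for $m\ne n$, which is unbounded. There the ACCP fails, and $\mathrm{Betti}(M)$ is infinite.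

**The numerator bound.** The converse of Theorem A fails, and the numerator bound in (C3) is needed for the finiteness of $\mathrm{Betti}(M)$.

**Example 15.** Let $M=\langle\frac{p-1}p:p\text{ prime}\rangle$. By Lemma 5, $M$ is atomic and its atoms are the generators. Their denominators are pairwise coprime, so $M$ satisfies the ACCP by Theorem B. The numerators $p-1$ are unbounded, so $\mathrm{Betti}(M)$ is infinite by Theorem C.

One can also see the Betti elements directly. Let $p$ be an odd prime and $a=\frac{p-1}p$. By Lemma 13, in any factorization of $ka$ the number of copies of $a$ is congruent to $k$ modulo $p$. If $k<p$, that number is therefore at least $k$, so the only factorization of $ka$ is $k$ copies of $a$. For $k=p$ we get $pa=p-1$, which is also the sum of $2(p-1)$ copies of the atom $\frac12$. So $\beta(a)=p-1$, and by Step 1 of Section 5 every $p-1$ with $p$ an odd prime is a Betti element.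

**Lengths.** Finally, return to the attempt of Section 3.

**Definition 16.** An atomic Puiseux monoid is a *bounded factorization monoid* if for each nonzero element the lengths of its factorizations are bounded.

**Example 17.** $\langle2,3\rangle$ is a bounded factorization monoid, since a factorization of $x$ has length at most $x/2$. $P$ is not, because of the element $1$.

**Proposition 18.** An atomic Puiseux monoid with finitely many Betti elements always satisfies the ACCP, and it is a bounded factorization monoid if and only if it is finitely generated.

*Proof.* The first assertion is Theorem A. For the second, let $A$ be the set of atoms. Since the atoms generate $M$ and lie in every generating set, $M$ is finitely generated exactly when $A$ is finite.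

If $A$ is finite and nonempty, a factorization of $x$ of length $\ell$ has sum at least $\ell\min A$, so $\ell\le x/\min A$. If $A$ is empty, $M=\{0\}$ and there is nothing to bound.

Suppose now that $A$ is infinite and $\mathrm{Betti}(M)$ is finite. By Theorem C, (C3) holds, so after scaling we have (3) with bounded numerators; scaling does not change lengths. As $F$ is finite, $J$ is infinite, and since the $u_j$ take finitely many values, some value $u$ equals $u_j$ for infinitely many $j$. For these $j$ the atoms $a_j=u/v_j$ are distinct, so the $v_j$ are distinct, hence unbounded. But $u=v_ja_j$ has a factorization of length $v_j$ for each of them. So $u$ has factorizations of unbounded length, and $M$ is not a bounded factorization monoid. $\blacksquare$
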